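\title{The isomorphism problem for two-generated recursively presented groups}

\begin{abstract}
We show that for every $k\ge 2$ the isomorphism problem for $k$-generated recursively presented groups is a $\Sigma^0_3$-complete equivalence relation under computable reducibility, by reducing the known case $k=6$ to the case $k=2$. For $k=1$ the problem is $\Delta^0_2$ and is not complete. The reduction sends a group $G$ to the commutator subgroup of the wreath product $(G*F_2)\wr S_n$ for a suitable fixed $n$: this group is generated by two elements, and its isomorphism type determines that of $G$. The two generators can be given prescribed orders: isomorphism of recursively presented quotients of $\mathbb Z_p*\mathbb Z_q$ is $\Sigma^0_3$-complete exactly when $(p,q)\neq(2,2)$, and then the reductions take only perfect groups as values.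
\end{abstract}

\section{Introduction}

A group is \emph{recursively presented} if it has a presentation $\langle X\mid R\rangle$ in which $X$ is a computable set of generators and $R$ is a computable (equivalently, computably enumerable, or c.e.) set of relators. Fix $k\ge1$ and let $(W^k_e)_{e\in\omega}$ be the standard effective enumeration of the c.e.\ sets of words in $x_1^{\pm1},\dots,x_k^{\pm1}$. The $k$-generated recursively presented groups are the groups
\[
G^k_e=\langle x_1,\dots,x_k\mid W^k_e\rangle ,
\]
and their \emph{isomorphism problem} is the equivalence relation $I_k=\{(i,j):G^k_i\cong G^k_j\}$ on $\omega$.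

Equivalence relations on $\omega$ are compared as follows. We say that $E$ \emph{computably reduces} to $F$, and write $E\le F$, if there is a total computable function $\Phi$ with $i\mathrel{E}j\iff\Phi(i)\mathrel{F}\Phi(j)$ for all $i,j$; thus $\Phi$ computably embeds the set of $E$-classes into the set of $F$-classes. If $E\le F$ and $F\le E$, the relations are \emph{bireducible}. An equivalence relation $F$ is \emph{$\Sigma^0_3$-complete} if it is $\Sigma^0_3$ and every $\Sigma^0_3$ equivalence relation on $\omega$ computably reduces to it.

The class $\Sigma^0_3$ is where $I_k$ naturally lives. An isomorphism between finitely generated groups is described by finite data, the images of the generators under the map and under its inverse, and the statement that such data define homomorphisms has the form ``for every relator there is a proof that its image is trivial''. This gives the quantifier pattern $\exists\forall\exists$ (Lemma~\ref{lem:upper}). Completeness of $I_k$ says that the groups in question admit no classification simpler than this definition. Adding the relator $x_{k+1}$ shows $I_k\le I_{k+1}$, so the problem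 can only become harder as $k$ grows. For $k=1$ it is easy, since a cyclic group is determined by its order. At the other end we have the following known result, which we use without proof.

\begin{theorem}\label{thm:known}
The relation $I_6$ is $\Sigma^0_3$-complete.
\end{theorem}

The question, posed in \cite{AHH}, is whether the isomorphism problem is $\Sigma^0_3$-complete for $5$-generated and for $2$-generated recursively presented groups. One would guess that it is: $F_2$ has subgroups of finite index that are free of any given finite rank $\geq2$, so two generators should carry as much information as six. The guess is correct.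

\begin{theorem}\label{thm:A}
For every $k\ge2$ the relation $I_k$ is $\Sigma^0_3$-complete.
\end{theorem}

Let $(W_e)_{e\in\omega}$ be the standard enumeration of the c.e.\ subsets of $\omega$, and put $E_{\min}=\{(i,j):\min W_i=\min W_j\}$, where $\min\emptyset=\infty$.

\begin{theorem}\label{thm:B}
The relation $I_1$ is not $\Sigma^0_3$-complete: it is $\Delta^0_2$, and it is bireducible with $E_{\min}$.
\end{theorem}

So the threshold lies between $\mathbb Z$ and $F_2=\mathbb Z*\mathbb Z$. It can be located more precisely by bounding the orders of the two generators. For $p,q\in\{2,3,\dots\}\cup\{\infty\}$ let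
\[
C_{p,q}=\mathbb Z_p*\mathbb Z_q=\langle x_1,x_2\mid x_1^p,\ x_2^q\rangle ,
\]
where $\mathbb Z_\infty=\mathbb Z$ and a relator with exponent $\infty$ is omitted. Let $Q^{p,q}_e$ be the quotient of $C_{p,q}$ by the normal closure of $W^2_e$, and let $J_{p,q}=\{(i,j):Q^{p,q}_i\cong Q^{p,q}_j\}$. Thus $J_{\infty,\infty}=I_2$. A group is \emph{perfect} if it equals its commutator subgroup.

\begin{theorem}\label{thm:C}
The relation $J_{p,q}$ is $\Sigma^0_3$-complete if and only if $(p,q)\ne(2,2)$. For $(p,q)\ne(2,2)$ and every $k\ge1$, the relation $I_k$ reduces to $J_{p,q}$ by a computable $\Phi$ such that every group $Q^{p,q}_{\Phi(e)}$ is perfect. The relation $J_{2,2}$ is $\Delta^0_2$ and bireducible with $E_{\min}$.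
\end{theorem}

In particular, isomorphism of recursively presented quotients of $PSL_2(\mathbb Z)\cong\mathbb Z_2*\mathbb Z_3$ is $\Sigma^0_3$-complete. Completeness also produces a single group that is hard to recognize.

\begin{corollary}\label{cor:D}
There is a $2$-generated recursively presented group $K$ such that $\{e:G^2_e\cong K\}$ is a $\Sigma^0_3$-complete set.
\end{corollary}

To reduce $I_6$ to $I_2$ it is not enough to embed $G$ into a two-generated group. We need a construction $G\mapsto G^\dagger$ with three properties that pull against one another: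
\begin{itemize}
\item[(i)] $G^\dagger$ has two generators, and a presentation on them is computable from a presentation of $G$;
\item[(ii)] the isomorphism type of $G^\dagger$ depends only on that of $G$, and not on the chosen generators;
\item[(iii)] the isomorphism type of $G^\dagger$ determines that of $G$.
\end{itemize}
A homomorphism from a subgroup of index $n$ of $F_2$ onto $G$ induces a homomorphism from $F_2$ to the wreath product $G\wr S_n$, so this is where to look. We take for $G^\dagger$ a subgroup $D_n(\hat G)$ of $\hat G\wr S_n$, where $\hat G=G*F_2$. Its definition does not mention generators, which gives (ii). Property (i) is proved in Section~\ref{sec:wreath} and property (iii) in Section~\ref{sec:recover}; Section~\ref{sec:reduction} assembles them into Theorem~\ref{thm:A}. Sections~\ref{sec:flat}--\ref{sec:gen} refine (i) to generators of prescribed orders, as Theorem~\ref{thm:C} requires. Apart from Theorem~\ref{thm:known}, we use only textbook theorems, which are stated where they are needed.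

\section{The upper bound and the classes of a complete relation}\label{sec:comp}

Words and finite tuples are coded by natural numbers. A relation on $\omega$ is $\Sigma^0_n$ if it is defined from a computable relation by $n$ alternating blocks of quantifiers beginning with $\exists$, it is $\Pi^0_n$ if its complement is $\Sigma^0_n$, and it is $\Delta^0_n$ if it is both. The $\Sigma^0_1$ relations are the c.e.\ ones. A \emph{set} $A\subseteq\omega$ is $\Sigma^0_3$-complete if it is $\Sigma^0_3$ and every $\Sigma^0_3$ set is $\Phi^{-1}(A)$ for some total computable $\Phi$. We use three standard facts.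
\begin{itemize}
\item[(C1)] (The s-m-n theorem.) If $V$ is a c.e.\ set of pairs $(e,w)$, with $w$ a word in $x_1^{\pm1},\dots,x_k^{\pm1}$, there is a total computable $\Phi$ with $W^k_{\Phi(e)}=\{w:(e,w)\in V\}$. The same holds for the sets $W_e$.
\item[(C2)] The set of pairs $(e,w)$ with $w=1$ in $G^k_e$ is c.e., because $w=1$ in $G^k_e$ exactly when $w$ is freely equal to a product of conjugates of elements of $W^k_e$ and their inverses.
\item[(C3)] There are $\Sigma^0_3$-complete sets, and none of them is $\Delta^0_2$, since the arithmetical hierarchy is strict.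
\end{itemize}
Reducibility is transitive, so a $\Sigma^0_3$ equivalence relation to which a complete one reduces is complete.

\begin{lemma}\label{lem:upper}
The relations $I_k$ and $J_{p,q}$ are $\Sigma^0_3$.
\end{lemma}

\begin{proof}
We have $G^k_i\cong G^k_j$ if and only if there are $k$-tuples of words $\bar u,\bar v$ such that
\begin{itemize}
\item[(1)] for every word $w$, if $w\in W^k_i$ then $w(\bar u)=1$ in $G^k_j$;
\item[(2)] for every word $w$, if $w\in W^k_j$ then $w(\bar v)=1$ in $G^k_i$;
\item[(3)] for all $m\le k$, $u_m(\bar v)=x_m$ in $G^k_i$ and $v_m(\bar u)=x_m$ in $G^k_j$.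
\end{itemize}
Indeed, (1) and (2) say that $x_m\mapsto u_m$ and $x_m\mapsto v_m$ define homomorphisms in the two directions, and (3) says that they are mutually inverse. By (C2), clauses (1) and (2) have the form $\forall w\,[\Pi^0_1\vee\Sigma^0_1]$ and are $\Pi^0_2$, and (3) is $\Sigma^0_1$. Hence $I_k$ is $\Sigma^0_3$. Adding to $W^2_e$ the relators of $C_{p,q}$ reduces $J_{p,q}$ to $I_2$ by (C1), and the preimage of a $\Sigma^0_3$ relation under a computable map is $\Sigma^0_3$.
\end{proof}

\begin{lemma}\label{lem:class}
A $\Sigma^0_3$-complete equivalence relation $F$ has a class that is a $\Sigma^0_3$-complete set. In particular, $F$ is not $\Delta^0_2$.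
\end{lemma}

\begin{proof}
Let $A$ be a $\Sigma^0_3$-complete set and $a_0\in A$. The relation $i\mathrel{E}j\iff(i=j$ or $i,j\in A)$ is a $\Sigma^0_3$ equivalence relation, whose classes are $A$ and singletons. Let $\Phi$ reduce $E$ to $F$ and let $B$ be the $F$-class of $\Phi(a_0)$. Then $B$ is $\Sigma^0_3$, and $i\in A\iff i\mathrel{E}a_0\iff\Phi(i)\in B$, so $B$ is complete. The classes of a $\Delta^0_2$ relation are $\Delta^0_2$, which (C3) excludes.
\end{proof}

\section{Quotients of $\mathbb Z$ and of $\mathbb Z_2*\mathbb Z_2$}\label{sec:easy}

In the two easy cases a quotient is determined by one number, its order, and this number can only decrease as relators are enumerated. This is the behavior of $\min W_e$.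

\begin{lemma}\label{lem:min}
Let $d:\omega\times\omega\to\omega\cup\{\infty\}$ be computable and nonincreasing in the second variable, and let $d(e)=\min_s d(e,s)$. Then $E_d=\{(i,j):d(i)=d(j)\}$ is $\Delta^0_2$ and $E_d\le E_{\min}$.
\end{lemma}

\begin{proof}
For each $e$ we have $d(e,s)=d(e)$ for all large $s$. Hence $d(i)=d(j)$ is equivalent to $\exists s\,\forall t\ge s\ d(i,t)=d(j,t)$ and also to $\forall s\,\exists t\ge s\ d(i,t)=d(j,t)$. By (C1) there is a computable $\Phi$ with $W_{\Phi(e)}=\{d(e,s):s\in\omega,\ d(e,s)<\infty\}$, and $\min W_{\Phi(e)}=d(e)$, also when $d(e)=\infty$.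
\end{proof}

\begin{proposition}\label{prop:easy}
The relations $I_1$ and $J_{2,2}$ are $\Delta^0_2$, bireducible with $E_{\min}$, and not $\Sigma^0_3$-complete.
\end{proposition}

\begin{proof}
Let $C$ be $\mathbb Z=\langle x_1\rangle$ or $C_{2,2}$. We first show that in both cases
\begin{itemize}
\item[(a)] every nontrivial normal subgroup of $C$ has finite index, and quotients of $C$ of equal order are isomorphic;
\item[(b)] the order of the quotient of $C$ by finitely many relators is computable from the relators.
\end{itemize}
For $C=\mathbb Z$, the quotient by a set of words is $\mathbb Z/d\mathbb Z$, where $d$ is the greatest common divisor of their exponent sums ($d=0$ if all vanish), and this gives (a) and (b).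

The group $C_{2,2}$ is infinite dihedral: $t=x_1x_2$ has infinite order, and every element is, computably from a word representing it, of the form $t^j$ or $t^jx_1$. The elements $t^jx_1$ are the \emph{reflections}; each of them conjugates $t$ to $t^{-1}$. Let $N\ne1$ be normal. If $N$ contains no reflection, then $N=\langle t^m\rangle$ with $m\ge1$ and the quotient is the dihedral group of order $2m$. If $N$ contains a reflection $\varrho$, it contains $t\varrho t^{-1}\varrho^{-1}=t^2$; the group $C_{2,2}/\langle t^2\rangle\cong\mathbb Z_2\times\mathbb Z_2$ has order $4$ and the image of $\varrho$ in it is nontrivial, so $N$ has index at most $2$. Groups of order at most $2$ are determined by their order, and each larger order comes from a single $N$; this is (a). For (b), if the relators are $t^{j_1},\dots,t^{j_l}$, the order is $2\gcd(j_1,\dots,j_l)$, or $\infty$ if all $j_i$ vanish. If some relator is a reflection, the order is the index in $\mathbb Z_2\times\mathbb Z_2$ of the subgroup generated by the images of the relators.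

Let $N_{e,s}$ be the normal closure in $C$ of the finitely many relators enumerated into the $e$th set by stage $s$, and let $d(e,s)$ be its index, which is computable by (b) and nonincreasing in $s$. The $e$th group is $C/\bigcup_sN_{e,s}$. If $d(e)=\infty$, all $N_{e,s}$ are trivial by (a). If $d(e)<\infty$, the increasing chain $N_{e,s}$ is constant from the stage at which the index reaches $d(e)$. In both cases the $e$th group has order $d(e)$, so by (a) the isomorphism relation is $E_d$, and Lemma~\ref{lem:min} applies. It is not complete by Lemma~\ref{lem:class}. Conversely, put $t=x_1$ if $C=\mathbb Z$. The relators $t^{2^j}$, $j\in W_e$, give a quotient of order $2^{\min W_e}$ of $\mathbb Z$ and of order $2^{\min W_e+1}$ of $C_{2,2}$, infinite if $W_e=\emptyset$. By (C1) this reduces $E_{\min}$ to both relations.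
\end{proof}

This proves Theorem~\ref{thm:B} and the case $(p,q)=(2,2)$ of Theorem~\ref{thm:C}.

\section{The group $D_n(G)$ and two generators for it}\label{sec:wreath}

\subsection{Permutations}
We write $[a,b]=aba^{-1}b^{-1}$ and $G'$ for the commutator subgroup of $G$. Permutations compose from right to left, and $\operatorname{supp}\alpha$ is the set of points moved by $\alpha$. Recall that $A_n$ is $(n-2)$-transitive, that is, any sequence of at most $n-2$ distinct points can be sent to any other such sequence of the same length, and that $A_n$ is simple and nonabelian for $n\ge5$.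

\begin{lemma}\label{lem:perm}
\begin{itemize}
\item[(i)] If $\operatorname{supp}\alpha\cap\operatorname{supp}\beta=\{i\}$, then $[\alpha,\beta]=(i\ \ \alpha(i)\ \ \beta(i))$.
\item[(ii)] For $n\ge3$, a transitive subgroup $K$ of $S_n$ generated by $3$-cycles is $A_n$.
\end{itemize}
\end{lemma}

\begin{proof}
(i) Apply $\beta^{-1},\alpha^{-1},\beta,\alpha$ in turn, using that $\alpha$ fixes every point of $\operatorname{supp}\beta$ other than $i$, and vice versa. We get $i\mapsto\beta^{-1}i\mapsto\beta^{-1}i\mapsto i\mapsto\alpha i$, then $\alpha i\mapsto\alpha i\mapsto i\mapsto\beta i\mapsto\beta i$, and $\beta i\mapsto i\mapsto\alpha^{-1}i\mapsto\alpha^{-1}i\mapsto i$. For any other point $v\in\operatorname{supp}\beta$, both $v$ and $\beta^{-1}v$ are fixed by $\alpha$. For any other point $v\notin\operatorname{supp}\beta$, both $v$ and $\alpha^{-1}v$ are fixed by $\beta$. So $v$ is fixed by the commutator.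

(ii) Let $\Sigma$ be a maximal set of at least three points with $\operatorname{Alt}(\Sigma)\le K$; the support of any generator is a set of this kind, so $\Sigma$ exists. Suppose $\Sigma\neq\{1,\dots,n\}$. By transitivity some generator meets both $\Sigma$ and its complement. If it has the form $(a\,z\,z')$ with only $a$ in $\Sigma$, choose distinct $b,b'\in\Sigma\setminus\{a\}$; by (i), $[(a\,z\,z'),(a\,b\,b')]=(a\,z\,b)\in K$. So in any case $K$ contains a $3$-cycle on two points of $\Sigma$ and one point $z\notin\Sigma$. With $\operatorname{Alt}(\Sigma)$ it generates a subgroup of $\operatorname{Alt}(\Sigma\cup\{z\})$ that is transitive on $\Sigma\cup\{z\}$ and in which the stabilizer of $z$ contains $\operatorname{Alt}(\Sigma)$. Its order is at least $(|\Sigma|+1)\cdot|\Sigma|!/2$, so it is $\operatorname{Alt}(\Sigma\cup\{z\})$, against maximality.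
\end{proof}

\subsection{Wreath products}
The wreath product $G\wr S_n=G^n\rtimes S_n$ consists of the elements $f\sigma$ with $f:\{1,\dots,n\}\to G$ and $\sigma\in S_n$, where $(\sigma f\sigma^{-1})(i)=f(\sigma^{-1}i)$. We call $f$ the \emph{label} of $f\sigma$, we say that $f\sigma$ lies \emph{over} $\sigma$, and we call the elements of $S_n$ \emph{pure}. The product $(f\sigma)(f'\sigma')$ lies over $\sigma\sigma'$, and
\begin{equation}\label{eq:mult}
\text{its label at $i$ is } f(i)\,f'(\sigma^{-1}i).
\end{equation}
This is the multiplication rule for monomial matrices: $f\sigma$ is the $n\times n$ matrix with entry $f(i)$ in row $i$ and column $\sigma^{-1}i$, and $0$ elsewhere. Let $e_i(g)\in G^n$ have value $g$ at $i$ and $1$ elsewhere, and for $i\ne l$ let $d_{il}(g)=e_i(g)e_l(g)^{-1}$. Then $\sigma e_i(g)\sigma^{-1}=e_{\sigma i}(g)$ and $\sigma d_{il}(g)\sigma^{-1}=d_{\sigma i,\sigma l}(g)$.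

The whole wreath product cannot serve as $G^\dagger$. By \eqref{eq:mult}, the map $\chi(f\sigma)=\prod_if(i)\,G'$ is a homomorphism of $G\wr S_n$ onto $G/G'$, so $G\wr S_n$ needs at least as many generators as $G/G'$, whatever $n$ is. We remove this obstruction by passing to the kernel, and we also remove the sign:
\[
B_n(G)=\{f\in G^n:\chi(f)=1\},\qquad D_n(G)=B_n(G)\,A_n=\ker(\chi,\operatorname{sgn}).
\]
Both groups are normal in $G\wr S_n$, and they depend up to isomorphism only on the isomorphism type of $G$. Also $D_n(G)/B_n(G)\cong A_n$. No element of $G$ is lost: for $n\geq2$ the coordinate maps $\operatorname{pr}_i:B_n(G)\to G$ are onto, because $d_{il}(g)\in B_n(G)$.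

\begin{example}\label{ex:seven}
Let $G=\langle g,h\rangle$ and $n=7$. The matrix $\left(\begin{smallmatrix}0&g\\ g^{-1}&0\end{smallmatrix}\right)$ has square $1$ for every $g$, so an arbitrary element of $G$ can be stored in an involution. Let $x=(1\,2\,3\,4\,5\,6\,7)$ and let $y$ be the block diagonal matrix
\[
y=\begin{pmatrix}0&0&1\\1&0&0\\0&1&0\end{pmatrix}\oplus\begin{pmatrix}0&g\\ g^{-1}&0\end{pmatrix}\oplus\begin{pmatrix}0&h\\ h^{-1}&0\end{pmatrix}.
\]
The blocks have orders $3,2,2$, so $y^4$ is the pure permutation $(1\,2\,3)$, and $y^3=w\,(4\,5)(6\,7)$ with $w=(1,1,1,g,g^{-1},h,h^{-1})$. The conjugates of $(1\,2\,3)$ by powers of $x$ generate $A_7$ by Lemma~\ref{lem:perm}(ii), so $w\in\langle x,y\rangle$. To separate $g$ from $h$, conjugate $w$ by $\pi=(1\,4)(2\,3)$ and divide: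
\[
\pi w\pi^{-1}=(g,1,1,1,g^{-1},h,h^{-1}),\qquad w(\pi w\pi^{-1})^{-1}=(g^{-1},1,1,g,1,1,1)=d_{41}(g).
\]
With $(1\,6)(2\,3)$ in place of $\pi$ we get $d_{61}(h)$, and conjugation by $A_7$ moves these elements to any pair of positions. Finally, two such elements that overlap in one position have a commutator that lives in this position: $[d_{12}(g),d_{13}(h)]=e_1([g,h])$. Nothing limits the number of $2\times2$ blocks except that it must be even for $y$ to lie over $A_n$. With four blocks, two elements store four generators.
\end{example}

The next two lemmas isolate the last two steps of the example.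

\begin{lemma}\label{lem:isolate}
Let $w\in G^n$ have value $1$ at three distinct points $s,s',s''$, let $m$ be a fourth point, and let $\pi=(m\,s)(s'\,s'')$. Then $[w,\pi]=d_{ms}(w(m))$. Hence a subgroup $K\le G\wr S_n$ that contains $A_n$ and $w$ contains $d_{il}(w(m))$ for all $i\ne l$.
\end{lemma}

\begin{proof}
We have $[w,\pi]=w\,(\pi w\pi^{-1})^{-1}$, and $\pi w\pi^{-1}$ has value $1$ at $m$, value $w(m)$ at $s$, and agrees with $w$ elsewhere. The second claim follows since $n\ge4$ and $A_n$ is $2$-transitive.
\end{proof}

\begin{lemma}\label{lem:gen}
Let $n\ge3$, let $H\le G$ be generated by a set $U$, and let $K\le G\wr S_n$ contain $A_n$ and all $d_{il}(u)$ with $i\ne l$, $u\in U$. Then $D_n(H)\le K$. In particular $D_n(H)$ is generated by $A_n$ and these elements.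
\end{lemma}

\begin{proof}
Fix $i$ and let $H_i=\{c\in H:e_i(c)\in K\}$, a subgroup of $H$. For $l,m$ distinct and different from $i$, and $u,v\in U$, we have $[d_{il}(u),d_{im}(v)]=e_i([u,v])$, so $[u,v]\in H_i$. Conjugating $e_i(c)$ by $d_{il}(u)^{\pm1}$ gives $e_i(u^{\pm1}cu^{\mp1})$, so $H_i$ is normal in $H$. Since $H'$ is the normal closure in $H$ of the commutators $[u,v]$, we get $e_i(H')\le K$ for all $i$.

Let $i<n$. We have $d_{in}(u^{-1})=d_{in}(u)^{-1}\in K$ for $u\in U$. For $a,b\in H$, the elements $d_{in}(ab)$ and $d_{in}(a)d_{in}(b)$ agree except at $n$, where their values $b^{-1}a^{-1}$ and $a^{-1}b^{-1}$ are congruent modulo $H'$. By induction on word length, $d_{in}(a)\in K$ for all $a\in H$. Any $f\in B_n(H)$ can be written $f=\prod_{i<n}d_{in}(f(i))\cdot e_n(c)$ with $c\in H$, and applying the map $\chi$ of $H$ gives $c\in H'$. So $B_n(H)\le K$.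
\end{proof}

\begin{corollary}\label{cor:perfect}
For $n\ge5$ the group $D_n(G)$ is perfect, and it is the commutator subgroup of $G\wr S_n$.
\end{corollary}

\begin{proof}
The group $A_n$ is perfect. Given $m\ne s$ and $g\in G$, choose further distinct points $i,s',s''$; Lemma~\ref{lem:isolate} with $w=d_{mi}(g)$ writes $d_{ms}(g)$ as a commutator of elements of $D_n(G)$. By Lemma~\ref{lem:gen} these elements and $A_n$ generate $D=D_n(G)$, so $D=D'$. As $(G\wr S_n)/D$ is abelian, $D=D'\le(G\wr S_n)'\le D$.
\end{proof}

\begin{proposition}\label{prop:two}
Let $k\ge2$ be even, $n=2k+3$ and $G=\langle g_1,\dots,g_k\rangle$. Put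
\[
w=\prod_{j=1}^kd_{2j+2,\,2j+3}(g_j),\qquad\kappa=(4\,5)(6\,7)\cdots(n{-}1\ n),
\]
and let $x=(1\,2\,\cdots\,n)$ and $y=(1\,2\,3)\,w\kappa$. Then $D_n(G)=\langle x,y\rangle$.
\end{proposition}

\begin{proof}
The permutation $x$ is even because $n$ is odd, $\kappa$ is even because $k$ is even, and $w\in B_n(G)$. So $\Gamma=\langle x,y\rangle\le D_n(G)$. Since $\kappa$ exchanges the positions of $g_j$ and $g_j^{-1}$, we have $\kappa w\kappa^{-1}=w^{-1}$ and $(w\kappa)^2=1$. Also $(1\,2\,3)$ commutes with $w$ and $\kappa$. Therefore $y^4=(1\,2\,3)$ and $y^3=w\kappa$. The conjugates of $(1\,2\,3)$ by the powers of $x$ include $(i\ i{+}1\ i{+}2)$ for $1\le i\le n-2$; these generate a transitive group, which is $A_n$ by Lemma~\ref{lem:perm}(ii). Hence $A_n\le\Gamma$ and $w=y^3\kappa^{-1}\in\Gamma$. As $w(1)=w(2)=w(3)=1$ and $w(2j+2)=g_j$, Lemma~\ref{lem:isolate} gives $d_{il}(g_j)\in\Gamma$ for all $i\neq l$ and $j$, and Lemma~\ref{lem:gen} with $H=G$ gives $D_n(G)\le\Gamma$.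
\end{proof}

\section{Recovering $G$ from $D_n(G)$}\label{sec:recover}

An abstract isomorphism $D_n(G)\cong D_n(H)$ need not, a priori, respect the wreath product structure. We show first that it preserves the subgroup $B_n$, and then, under a hypothesis on $G$ and $H$, that it permutes the kernels of the coordinate maps. The first step is the reason for working with the simple group $A_n$.

\begin{lemma}\label{lem:unique}
For $n\ge5$ and any group $G$, the group $B=B_n(G)$ is the only normal subgroup of $D=D_n(G)$ with quotient isomorphic to $A_n$.
\end{lemma}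

\begin{proof}
Let $M\trianglelefteq D$ with $D/M\cong A_n$ and $M\ne B$. Since $D/B$ is simple, $MB$ is $B$ or $D$. If $MB=B$, then $M\le B$ and both have index $n!/2$, so $M=B$. Hence $MB=D$, and with $L=M\cap B\trianglelefteq D$ we have $B/L\cong MB/M\cong A_n$. The subgroups $e_i(G')$ are normal in $B$ and commute pairwise. Their images in the nonabelian simple group $B/L$ are trivial or everything, and they commute pairwise, so at most one is nontrivial, and some $e_i(G')$ lies in $L$. Conjugation by $A_n\le D$ preserves $L$ and permutes the $e_i(G')$ transitively, so all of them lie in $L$. Thus $B/L$ is a quotient of $B/(G')^n\le(G/G')^n$, which is abelian. This is a contradiction.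
\end{proof}

For $n=3$ the lemma fails: $D_3(\mathbb Z_3)$ is nonabelian of order $27$, so it maps onto $\mathbb Z_3\times\mathbb Z_3$ and has four normal subgroups with quotient $A_3$.

For the second step we want to recognize the coordinates inside $B_n(G)$. The visible trace of the coordinates is the family of $n$ pairwise commuting normal subgroups $e_i(G')$. It carries no information if $G$ is abelian, and if $G$ is a direct product of two nonabelian groups it refines to a family of $2n$ such subgroups. The following condition excludes both situations.

\begin{definition}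
A group $G$ has \emph{property} (P) if $G\ne1$ and $[M,N]\ne1$ for any two nontrivial normal subgroups $M,N$ of $G$.
\end{definition}

If $G$ has (P), then $G'\ne1$ (take $M=N=G$), and $C_G(N)=1$ for every nontrivial $N\trianglelefteq G$, since the centralizer $C_G(N)$ is normal and commutes with $N$.

\begin{proposition}\label{prop:recover}
If $n\ge5$, the groups $G,H$ have \textup{(P)}, and $D_n(G)\cong D_n(H)$, then $G\cong H$.
\end{proposition}

\begin{proof}
By Lemma~\ref{lem:unique} an isomorphism restricts to an isomorphism $\theta:B_n(G)\to B_n(H)$. The groups $M_i=e_i(G')$ are nontrivial, pairwise commuting normal subgroups of $B_n(G)$. Let $J_i=\{j:\operatorname{pr}_j\theta(M_i)\ne1\}$, a nonempty set. For fixed $j$ the groups $\operatorname{pr}_j\theta(M_i)$, $1\le i\le n$, commute pairwise and are normal in $H$ because $\operatorname{pr}_j$ is onto; by (P) at most one of them is nontrivial. So $J_1,\dots,J_n$ are $n$ disjoint nonempty subsets of $\{1,\dots,n\}$, hence singletons. Let $J_1=\{j\}$. Then $\theta(M_1)=e_j(N)$ with $1\ne N\trianglelefteq H$. Centralizers of nontrivial normal subgroups of $G$ and $H$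 are trivial, so
\[
C_{B_n(G)}(M_1)=\{f:f(1)\in C_G(G')\}=\ker\operatorname{pr}_1,\qquad C_{B_n(H)}(e_j(N))=\{f:f(j)\in C_H(N)\}=\ker\operatorname{pr}_j .
\]
Therefore $\theta(\ker\operatorname{pr}_1)=\ker\operatorname{pr}_j$, and $G\cong B_n(G)/\ker\operatorname{pr}_1\cong B_n(H)/\ker\operatorname{pr}_j\cong H$.
\end{proof}

The groups $G^6_e$ are arbitrary, so (P) has to be imposed by a preliminary step that loses no information. A free product does this. Recall that every nontrivial element of $A*B$ has a unique \emph{normal form}, a product of nontrivial \emph{syllables} taken alternately from $A$ and $B$. Recall also that, by the Grushko--Neumann theorem, a finitely generated group is a free product of finitely many nontrivial freely indecomposable groups, and that these factors are unique up to isomorphism and order, a consequence of the Kurosh subgroup theorem. The group $\mathbb Z$ is freely indecomposable, and the trivial group is the empty product.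

\begin{lemma}\label{lem:free}
\begin{itemize}
\item[(i)] For every group $G$, the group $G*F_2$ has \textup{(P)}.
\item[(ii)] If $G,H$ are finitely generated and $G*F_2\cong H*F_2$, then $G\cong H$.
\end{itemize}
\end{lemma}

\begin{proof}
(i) Write $G*F_2=A*B$ with $A=G*\mathbb Z$ and $B=\mathbb Z$; both are infinite. We claim that a nontrivial normal subgroup $M$ contains an element whose normal form begins and ends with an $A$-syllable. Let $1\ne m\in M$. If $m$ begins and ends in $A$, take $m$. If it begins and ends in $B$, take $ama^{-1}$ with $1\ne a\in A$. If it begins with an $A$-syllable $a_1$ and ends in $B$, take $a^{-1}ma$ with $a\in A\setminus\{1,a_1\}$; it begins with $a^{-1}a_1\neq1$ and ends with $a$. If it begins in $B$ and ends in $A$, apply the previous case to $m^{-1}$. The argument uses only $|A|\ge3$, so with $A$ and $B$ exchanged it shows that a nontrivial normal subgroup $N$ contains an element $u$ that begins and ends in $B$. For $m\in M$ as in the claim, the normal forms of $mu$ and $um$ are obtained by juxtaposition. The first begins in $A$ and the second in $B$, so $[m,u]\ne1$.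

(ii) The indecomposable factors of $G*F_2$ are those of $G$ together with two copies of $\mathbb Z$, and likewise for $H$. By uniqueness the two lists agree up to isomorphism and order; remove two copies of $\mathbb Z$ from each.
\end{proof}

One factor $\mathbb Z$ would not suffice in (i), as $G=1$ shows. The bound $|A|,|B|\ge3$ cannot simply be dropped: $\mathbb Z_2*\mathbb Z_2$ has the abelian normal subgroup $\langle x_1x_2\rangle$.

\section{The reduction}\label{sec:reduction}

Let $F_m$ be free on $x_1,\dots,x_m$. The next proposition turns any generating pair of $D_n(F_{k+2})$ into a reduction. The pair is a fixed finite object, a permutation and $n$ words for each generator, so it need not be found by any algorithm.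

\begin{proposition}\label{prop:transfer}
Let $k\ge1$, $n\ge5$, $p,q\in\{2,3,\dots\}\cup\{\infty\}$. Suppose that $D_n(F_{k+2})=\langle x,y\rangle$, where $x^p=1$ if $p<\infty$ and $y^q=1$ if $q<\infty$. Then there is a total computable $\Phi$ with $Q^{p,q}_{\Phi(e)}\cong D_n(G^k_e*F_2)$ for all $e$. It reduces $I_k$ to $J_{p,q}$, and every $Q^{p,q}_{\Phi(e)}$ is perfect.
\end{proposition}

\begin{proof}
Let $\hat G_e=G^k_e*F_2=\langle x_1,\dots,x_{k+2}\mid W^k_e\rangle$. Applying the quotient map $F_{k+2}\to\hat G_e$ to labels defines a homomorphism $\varepsilon_e:F_{k+2}\wr S_n\to\hat G_e\wr S_n$. By Lemma~\ref{lem:gen}, $D_n(F_{k+2})$ and $D_n(\hat G_e)$ are generated by $A_n$ and the respective elements $d_{il}(x_j)$, so $\varepsilon_e$ maps the first group onto the second. Thus $x_1\mapsto\varepsilon_e(x)$, $x_2\mapsto\varepsilon_e(y)$ defines a homomorphism of $F_2$ onto $D_n(\hat G_e)$. Given a word $v(x_1,x_2)$, rule \eqref{eq:mult} computes $v(x,y)=f\sigma$ in $F_{k+2}\wr S_n$, and $v$ lies in the kernel if and only if $\sigma=1$ and the $n$ words $f(i)$ are trivial in $\hat G_e$. By (C2) this condition is c.e.\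 in $(e,v)$, so by (C1) there is a computable $\Phi$ such that $W^2_{\Phi(e)}$ is the set of words in the kernel. This set contains the relators of $C_{p,q}$, hence $Q^{p,q}_{\Phi(e)}\cong D_n(\hat G_e)$, which is perfect by Corollary~\ref{cor:perfect}. Finally,
\[
G^k_i\cong G^k_j\ \Longrightarrow\ D_n(\hat G_i)\cong D_n(\hat G_j)\ \Longrightarrow\ \hat G_i\cong\hat G_j\ \Longrightarrow\ G^k_i\cong G^k_j .
\]
The first implication holds because $D_n(G*F_2)$ depends only on the isomorphism type of $G$, the second is Proposition~\ref{prop:recover} with Lemma~\ref{lem:free}(i), and the third is Lemma~\ref{lem:free}(ii).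
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A} and Corollary~\ref{cor:D}]
Proposition~\ref{prop:two} gives two generators of $D_{19}(F_8)$. Proposition~\ref{prop:transfer} with $k=6$, $n=19$, $p=q=\infty$ gives $I_6\le J_{\infty,\infty}=I_2$. For $k\ge2$, adding the relators $x_3,\dots,x_k$ gives $I_2\le I_k$. Since $I_6$ is complete (Theorem~\ref{thm:known}) and $I_k$ is $\Sigma^0_3$ (Lemma~\ref{lem:upper}), $I_k$ is complete. By Lemma~\ref{lem:class} some class of $I_2$ is a $\Sigma^0_3$-complete set; let $K=G^2_e$ for any $e$ in this class.
\end{proof}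

\section{Generators of prescribed orders: flat elements and genus}\label{sec:flat}

The generators in Proposition~\ref{prop:two} have orders $2k+3$ and $6$. For Theorem~\ref{thm:C} the orders are prescribed, and the rest of the paper proves the following.

\begin{proposition}\label{prop:orders}
Let $p$ be prime, $3\le q<\infty$ and $k\ge1$. There are $n\ge5$ and $x,y\in F_k\wr S_n$ with $x^p=y^q=1$ and $\langle x,y\rangle=D_n(F_k)$.
\end{proposition}

\begin{proof}[Proof of Theorem~\ref{thm:C} from Proposition~\ref{prop:orders}]
The case $(2,2)$ is Proposition~\ref{prop:easy}. Let $(p,q)\ne(2,2)$. Exchanging the roles of $x$ and $y$ if necessary, assume $q\ge3$. Let $q'=q$ if $q<\infty$ and $q'=3$ otherwise; let $p'$ be a prime divisor of $p$ if $p<\infty$ and $p'=2$ otherwise. Given $k\ge1$, Proposition~\ref{prop:orders} for $p',q',k+2$ provides generators that satisfy the hypotheses of Proposition~\ref{prop:transfer} for $p,q$. This gives the reduction of $I_k$ to $J_{p,q}$ with perfect values. Taking $k=6$ and using Theorem~\ref{thm:known} and Lemma~\ref{lem:upper}, we see that $J_{p,q}$ is complete.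
\end{proof}

In Proposition~\ref{prop:two} a power of a generator was a pure $3$-cycle, and the long cycle $x$ spread it around. With $x^p=y^q=1$ neither device is available; for $(p,q)=(2,3)$ the proper powers of the generators are only $x,y,y^{-1}$. The element that can still have long and short cycles is the product $xy$. To extract a $3$-cycle from its powers we need $xy$ to behave like a permutation, in the following sense.

\begin{definition}
An element of $G\wr S_n$ is \emph{flat} if it has the form $h\alpha h^{-1}$ with $h\in G^n$ and $\alpha\in S_n$.
\end{definition}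

By \eqref{eq:mult}, $h\alpha h^{-1}$ lies over $\alpha$ and its label at $v$ is $h(v)h(\alpha^{-1}v)^{-1}$. We record the consequences.
\begin{itemize}
\item[(F1)] A flat element over $\alpha$ has the same order as $\alpha$ and has label $1$ at every fixed point of $\alpha$. It lies in $D_n(G)$ if $\alpha\in A_n$, since $D_n(G)$ is normal.
\item[(F2)] Powers of flat elements are flat. So are their conjugates: $(f\lambda)h\alpha h^{-1}(f\lambda)^{-1}=h_1(\lambda\alpha\lambda^{-1})h_1^{-1}$ with $h_1=f\cdot\lambda h\lambda^{-1}$.
\item[(F3)] The element $h\alpha h^{-1}$ depends only on the restriction of $h$ to $\operatorname{supp}\alpha$, and it does not change if $h$ is multiplied on the right by a constant function.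
\end{itemize}

\begin{lemma}\label{lem:glue}
Let $\eta_1,\dots,\eta_N$ be flat elements over $\alpha_1,\dots,\alpha_N$, and suppose that each $\operatorname{supp}\alpha_{j+1}$ meets $\operatorname{supp}\alpha_1\cup\dots\cup\operatorname{supp}\alpha_j$ in at most one point. Then there is one $h\in G^n$ with $\eta_j=h\alpha_jh^{-1}$ for all $j$.
\end{lemma}

\begin{proof}
Suppose that $h$ works for $\eta_1,\dots,\eta_j$, and let $\eta_{j+1}=h'\alpha_{j+1}h'^{-1}$. Multiply $h'$ on the right by a constant so that it agrees with $h$ at the common point, if there is one, and redefine $h$ to be $h'$ on $\operatorname{supp}\alpha_{j+1}$. By (F3) the new $h$ works for $\eta_1,\dots,\eta_{j+1}$.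
\end{proof}

\begin{lemma}\label{lem:flat}
Let $f\alpha\in G\wr S_n$. Suppose that every cycle of $\alpha$ contains a point $v$ at which the label $f(v)f(\alpha^{-1}v)\cdots f(\alpha^{-(\ell-1)}v)$ of $(f\alpha)^\ell$ is $1$, where $\ell$ is the length of the cycle. Then $f\alpha$ is flat.
\end{lemma}

\begin{proof}
Let $f^{(j)}$ be the label of $(f\alpha)^j$, $j\ge0$. By \eqref{eq:mult}, $f^{(j+j')}(i)=f^{(j)}(i)f^{(j')}(\alpha^{-j}i)$. For the chosen point $v$ of each cycle set $h(\alpha^jv)=f^{(j)}(\alpha^jv)$. This is well defined, since $f^{(j+\ell)}(\alpha^jv)=f^{(j)}(\alpha^jv)f^{(\ell)}(v)=f^{(j)}(\alpha^jv)$. From $f^{(j+1)}(i)=f(i)f^{(j)}(\alpha^{-1}i)$ with $i=\alpha^{j+1}v$ we get $h(i)=f(i)h(\alpha^{-1}i)$ for all $i$, that is, $f\alpha=h\alpha h^{-1}$.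
\end{proof}

So we ask for $x,y$ over permutations $\sigma,\tau$ with $x$, $y$ and $xy$ all flat. These conditions restrict the labels, and we must know how much room they leave for the generators of $G$.

\begin{example}\label{ex:torus}
Let $\tau=(1\,2\,3)(4\,5\,6)$ and $\sigma=(3\,4)(1\,5)(2\,6)$, so that $\varphi=\sigma\tau=(1\,6\,3\,5\,2\,4)$. Let $x,y$ be flat over $\sigma,\tau$. After conjugating by $G^6$ we have $y=\tau$ and $x=f\sigma$, where $f(3)f(4)=f(1)f(5)=f(2)f(6)=1$ because $x^2=1$. Conjugating by the function that is $1$ on $\{1,2,3\}$ and $f(3)$ on $\{4,5,6\}$ fixes $\tau$ and makes $f(3)=f(4)=1$. Put $f(1)=g_1$ and $f(2)=g_2$. The label of $(xy)^6=(f\varphi)^6$ at $1$ is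
\[
f(1)f(4)f(2)f(5)f(3)f(6)=g_1g_2g_1^{-1}g_2^{-1}.
\]
Thus $xy$ is flat exactly when $[g_1,g_2]=1$, the defining relation of the fundamental group of the torus. Taking $g_2=1$ leaves $g_1$ arbitrary, and $g_1$ is not lost: $xyxy^2$ lies over a permutation that fixes $1$, and its label at $1$ is $f(1)f(4)=g_1$. This pair is too small to generate an alternating group, but it shows the rule: one handle stores one free generator.
\end{example}

The torus appears because a transitive pair of permutations describes a surface (Section~\ref{sec:labels}). For $\sigma,\tau$ acting on an $n$-element set let $\varphi=\sigma\tau$, let $\#\alpha$ be the number of cycles of $\alpha$, fixed points included, and put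
\[
\epsilon(\sigma,\tau)=\#\sigma+\#\tau+\#\varphi-n .
\]
If $\langle\sigma,\tau\rangle$ is transitive, the \emph{genus} $\gamma$ of the pair is defined by $\epsilon=2-2\gamma$. In Example~\ref{ex:torus}, $\epsilon=3+2+1-6=0$ and $\gamma=1$.

\section{The permutations}\label{sec:perms}

\begin{proposition}\label{prop:perms}
Let $p$ be prime, $3\le q<\infty$, $k\ge1$, and $c=2(p-1)(q-1)$. There are a prime $r>c$ and permutations $\sigma,\tau$ of $n=r+c$ points such that
\begin{itemize}
\item[(a)] $\sigma^p=\tau^q=1$ and $\sigma$ has a fixed point;
\item[(b)] $\varphi=\sigma\tau$ consists of one cycle of length $r$ and $2(p-1)$ cycles of length $q-1$;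
\item[(c)] $\langle\sigma,\tau\rangle=A_n$;
\item[(d)] the pair $(\sigma,\tau)$ has genus $\gamma\geq k$.
\end{itemize}
\end{proposition}

We shall use the following numerical consequences of $r>c\ge4$: the prime $r$ is odd and $c$ is even, so $n$ is odd and $n\geq9$; $c<n/2<r\le n-4$; and $\gcd(r,q-1)=1$, because $r>c>q-1$. The shape of $\varphi$ serves twice: $\varphi^{q-1}$ is a single long cycle of prime length, which will give (c), and $\varphi^r$ has small support, which will give a flat $3$-cycle.

\subsection{Four moves}
We build $(\sigma,\tau)$ from small pieces. Throughout, $\sigma^p=\tau^q=1$; a \emph{face} is a cycle of $\varphi$, written as a cyclic word, and a point is \emph{free} if $\sigma$ fixes it. Each move \emph{adds} to $\sigma$ a $p$-cycle $\pi$ on free points, replacing $\sigma$ by $\pi\sigma$ and $\varphi$ by $\pi\varphi$. This lowers $\#\sigma$ by $p-1$, does not change $\#\tau$ or $n$, and preserves transitivity, since cycles of $\pi\sigma$ are unions of cycles of $\sigma$. The new $\varphi$ sends a point $v$ to $\pi(\varphi v)$, which differs from $\varphi v$ only when $\varphi v\in\operatorname{supp}\pi$.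 Below $a_1,\dots,a_p$ are free points, the $U_i$ are possibly empty words, and indices are taken modulo $p$.
\begin{itemize}
\item \emph{Merge.} Let $(a_1U_1),\dots,(a_pU_p)$ be distinct faces and add $(a_1\,a_2\cdots a_p)$. The last letter of $a_iU_i$ was sent to $a_i$ and is now sent to $a_{i+1}$, so the faces join to $(a_1U_1a_2U_2\cdots a_pU_p)$ and $\epsilon$ drops by $2(p-1)$. If the faces belong to $p$ disjoint transitive pairs of genera $\gamma_i$, the result is transitive with $\epsilon=\sum_i(2-2\gamma_i)-2(p-1)=2-2\sum_i\gamma_i$: genera add.
\item \emph{Split.} Let $(a_1U_1\cdots a_pU_p)$ be a face and add the cycle $a_{i+1}\mapsto a_i$. The last letter of $a_iU_i$ was sent to $a_{i+1}$ and is now sent to $a_i$, so the face splits into $(a_1U_1),\dots,(a_pU_p)$. The genus is unchanged.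
\item \emph{Handle, $p$ odd.} In the same situation add $(a_1\,a_2\cdots a_p)$. The last letter of $a_iU_i$ is now sent to $a_{i+2}$. As $p$ is odd, $i\mapsto i+2$ runs through all residues, so one face on the same points results. Then $\epsilon$ drops by $p-1$ and the genus grows by $(p-1)/2\ge1$.
\item \emph{Handle, $p=2$.} Let $(a_1U_1a_2U_2a_3U_3a_4U_4)$ be a face with four free points $a_i$. Adding $(a_1\,a_3)$ splits it into $(a_2U_2a_1U_1)$ and $(a_4U_4a_3U_3)$, and then adding $(a_2\,a_4)$ merges these two. One face on the same points results, $\epsilon$ drops by $2$, and the genus grows by $1$.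
\end{itemize}
Primality of $p$ is used only here, to have $p$ odd or $p=2$. Example~\ref{ex:torus} arises from two $3$-cycles by the merge $(3\,4)$, which gives the face $(1\,2\,4\,5\,6\,3)$, followed by a handle on $1,2,5,6$.

\subsection{The construction}
Let $m$ and $\nu$ be parameters to be chosen. The pieces are the sets $T_i=\{t_{i,0},\dots,t_{i,q-1}\}$, $1\le i\le m$, with $\tau=(t_{i,0}\cdots t_{i,q-1})$ and $\sigma=1$, and singletons with $\sigma=\tau=1$. Each piece has one face and genus $0$, since $\epsilon=q+1+1-q=2$ and $\epsilon=1+1+1-1=2$.

\emph{Chain.} For $i=1,\dots,m-1$ in turn, merge by adding $(t_{i,q-1}\ t_{i+1,0}\ z^{(i)}_1\cdots z^{(i)}_{p-2})$, with new singletons $z^{(i)}_j$. Write $P_i=t_{i,0}\cdots t_{i,q-2}$ and $z^{(i)}=z^{(i)}_1\cdots z^{(i)}_{p-2}$. We claim that after $i-1$ merges the pair containing $T_1,\dots,T_i$ has the single face $(P_1\cdots P_i\,t_{i,q-1}V_i)$, where $V_1$ is empty and $V_{i+1}=z^{(i)}t_{i,q-1}V_i$. For $i=1$ this is the face of $T_1$. In the $i$th merge the faces are $(t_{i,q-1}V_iP_1\cdots P_i)$, $(P_{i+1}t_{i+1,q-1})$ and the singletons, and they join to $(t_{i,q-1}V_iP_1\cdots P_iP_{i+1}t_{i+1,q-1}z^{(i)})$,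 which is a rotation of the claimed word for $i+1$. So the chain is transitive of genus $0$ with one face beginning $P_1P_2\cdots P_m$. Because $q\ge3$, the points $t_{i,1}$ differ from $t_{i,0}$ and $t_{i,q-1}$ and are free, and consecutive ones are at distance $q-1$ in the face. All further moves use only points $t_{i,1}$ with $2\le i\le m-1$ and new singletons; in particular $t_{1,0}$ stays free.

\emph{Splits.} Split along $t_{2,1},\dots,t_{p+1,1}$. This cuts off the $p-1$ faces $(t_{i,1}\cdots t_{i,q-2}\,t_{i+1,0})$, $2\le i\le p$, of length $q-1$, and the remaining face still contains the word $P_{p+2}\cdots P_m$. Split it along $t_{p+2,1},\dots,t_{2p+1,1}$. We now have $2(p-1)$ \emph{small} faces of length $q-1$, and one \emph{big} face, which contains all $t_{i,1}$ with $i>2p+1$.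

\emph{Handles.} Perform $k$ handle moves on unused points $t_{i,1}$, each time naming the chosen points in the cyclic order of the current big face. The genus becomes at least $k$.

\emph{Padding.} Perform $\nu$ merges, each joining an unused $t_{i,1}$ with $p-1$ new singletons. Each lengthens the big face by $p-1$ and leaves the genus unchanged.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.8]
\foreach \x in {1,...,14}{
\draw ({\x},0)--({\x+0.3},0.55)--({\x+0.6},0)--cycle;
\fill ({\x},0) circle (1.4pt) ({\x+0.3},0.55) circle (1.4pt) ({\x+0.6},0) circle (1.4pt);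
\node[below] at ({\x+0.3},-0.05) {\scriptsize $T_{\x}$};}
\foreach \x in {1,...,13}{\draw[very thick] ({\x+0.6},0)--({\x+1},0);}
\foreach \x in {2,4}{\draw[very thick] ({\x+0.3},0.55) to[bend left=60] ({\x+1.3},0.55);}
\foreach \x in {6,7}{\draw[very thick] ({\x+0.3},0.55) to[bend left=60] ({\x+2.3},0.55);}
\foreach \x in {10,11,12}{\draw[very thick] ({\x+0.3},0.55)--({\x+0.3},1.1); \fill ({\x+0.3},1.1) circle (1.4pt);}
\node at (3.8,1.5) {\scriptsize splits};
\node at (7.8,1.5) {\scriptsize handle};
\node at (11.3,1.5) {\scriptsize padding};
\end{tikzpicture}
\caption{A pair $(\sigma,\tau)$ with $\sigma^2=\tau^3=1$ on $45$ points, of genus $1$. Each triangle is a cycle of $\tau$, read clockwise, and each thick edge is a transposition of $\sigma$. The product $\sigma\tau$ has two cycles of length $2$, one under each arc marked ``splits'', and one cycle of prime length $41$.}\label{fig:chain}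
\end{figure}

Figure~\ref{fig:chain} shows the case $p=2$, $q=3$, $k=1$, $m=14$, $\nu=3$.

\begin{proof}[Proof of Proposition~\ref{prop:perms}]
The construction needs at most $2p+k\max(p,4)+\nu$ of the $m-2$ points $t_{i,1}$, $2\le i\le m-1$. It produces $n=mq+(m-1)(p-2)+(p-1)\nu$ points, of which $c$ lie in small faces. Let $m=2(p-1)m'$. Then $n=2(p-1)m'(p+q-2)-(p-1)+1+(p-1)\nu$, and the big face has length
\[
r=n-c=1+(p-1)N,\qquad N=2(p+q-2)m'+\nu-1-2(q-1).
\]
Given a large integer $N$, division of $N+1+2(q-1)$ by $2(p+q-2)$ with remainder determines $m'$ and $0\le\nu<2(p+q-2)$; as $N$ grows, $m'$ grows and $\nu$ stays bounded, so there are enough points $t_{i,1}$. By Dirichlet's theorem there are infinitely many primes congruent to $1$ modulo $p-1$. Choose $N$ so large that the construction is possible and $r=1+(p-1)N$ is a prime larger than $c$. Then (a), (b), (d) hold and $K=\langle\sigma,\tau\rangle$ is transitive.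

For (c), first $K\le A_n$. The permutation $\tau$ is a product of $m$ cycles of length $q$, and $m$ is even. The permutation $\varphi$ is a product of a cycle of odd length $r$ and an even number of cycles of equal length. So $\tau$, $\varphi$ and $\sigma=\varphi\tau^{-1}$ are even. Next recall that a transitive group is \emph{primitive} if the only partitions of the points that it preserves are the partition into singletons and the partition with one block; the blocks of a preserved partition have a common size $d$, which divides $n$. The element $\lambda=\varphi^{q-1}\in K$ is an $r$-cycle, since $\gcd(r,q-1)=1$. Consider a preserved partition. If $\lambda$ moves some block, the orbit of this block under $\langle\lambda\rangle$ has $r$ members because $r$ is prime, so $rd\le n<2r$ and $d=1$. If $\lambda$ fixes every block, a block that meets $\operatorname{supp}\lambda$ contains it, so $d\ge r>n/2$ and $d=n$. Hence $K$ is primitive. Jordan's theorem \cite[Theorem~13.9]{Wielandt} states that a primitive group of degree $n$ that contains an $r$-cycle, with $r$ prime and $r\le n-3$, contains $A_n$. Thus $K=A_n$.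
\end{proof}

The second split is needed for $(p,q)=(2,3)$: a single split would leave one small face of length $2$, making $\varphi$ odd and $r=n-2$. For $p=q=2$ the chain has only its two end points free, and the construction cannot proceed.

\section{The labels}\label{sec:labels}

Fix $\sigma,\tau,n,r$ as in Proposition~\ref{prop:perms}, acting on $\{1,\dots,n\}$, and write $G=F_k$.

\begin{proposition}\label{prop:labels}
There are $x,y\in G\wr S_n$ over $\sigma,\tau$ such that
\begin{itemize}
\item[(e)] $x$, $y$ and $xy$ are flat;
\item[(f)] every element of $G$ is the label at $1$ of an element of $\langle x,y\rangle$ that lies over a permutation fixing $1$.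
\end{itemize}
\end{proposition}

\begin{proof}
Let $F$ be free on $X,Y$, acting on $\{1,\dots,n\}$ through $\rho:X\mapsto\sigma$, $Y\mapsto\tau$, and let $\Lambda$ be the stabilizer of $1$, of index $n$. We induce a homomorphism $\psi:\Lambda\to G$ up to $F$. Property (f) will hold if $\psi$ is onto, and by Lemma~\ref{lem:flat} property (e) will hold if $\psi$ kills the elements
\begin{equation}\label{eq:rel}
u^{-1}Z^\ell u,\qquad Z\in\{X,Y,XY\},\quad u\in F,\quad \ell\text{ the length of the $\rho(Z)$-cycle of }u(1).
\end{equation}
These elements fix $1$, and the set of them is invariant under conjugation by $\Lambda$, because $us(1)=u(1)$ for $s\in\Lambda$. So they generate a normal subgroup $R$ of $\Lambda$.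

\emph{The group $\Lambda/R$ is a surface group of genus $\gamma$.} Let $P$ be a sphere with three open disks removed; its Euler characteristic is $-1$. Identify $F$ with $\pi_1(P,*)$ so that each of $X,Y,XY$ is represented by a loop that runs from $*$ to one of the three boundary circles, once around it, and back the same way. Let $\tilde P\to P$ be the connected covering with base point $\tilde *$ and fundamental group $\Lambda$. It is a compact orientable surface of Euler characteristic $-n$. The points over $*$ correspond to the cosets $\Lambda g$, where $\Lambda g$ is the end of the lift of $g$ starting at $\tilde*$, and hence to the points $g^{-1}(1)$ of $\{1,\dots,n\}$. The lift of $Z$ that starts at $\Lambda g$ ends at $\Lambda gZ$, which corresponds to $Z^{-1}g^{-1}(1)$. Therefore the boundary circles of $\tilde P$ over the circle of $Z$ correspond to the cycles of $\rho(Z)$. If $g^{-1}(1)$ lies in a cycle of length $\ell$, the lift of $gZ^\ell g^{-1}$ runs from $\tilde*$ to the corresponding circle, once around it, and back the same way; with $u=g^{-1}$ this is the element \eqref{eq:rel}. So $R$ is the normal closure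 in $\Lambda$ of loops around the boundary circles. Glue a disk onto each of the $\#\sigma+\#\tau+\#\varphi$ boundary circles. By the Seifert--van Kampen theorem, $\Lambda/R$ is the fundamental group of the resulting closed connected orientable surface, whose Euler characteristic is $\epsilon(\sigma,\tau)=2-2\gamma$. By the classification of surfaces,
\[
\Lambda/R\cong\langle a_1,b_1,\dots,a_\gamma,b_\gamma\mid[a_1,b_1]\cdots[a_\gamma,b_\gamma]\rangle .
\]
Since $\gamma\ge k$, sending $a_1,\dots,a_k$ to the free generators of $G$ and all other generators to $1$ defines a surjection onto $G$. Let $\psi:\Lambda\to G$ be the composite; it is onto and kills $R$.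

\emph{Induction.} Choose $u_i\in F$ with $u_i(1)=i$ and $u_1=1$. For $Z\in F$ the element $u_i^{-1}Zu_{Z^{-1}i}$ fixes $1$, so we may put
\[
f_Z(i)=\psi\bigl(u_i^{-1}Z\,u_{Z^{-1}i}\bigr),\qquad\Psi(Z)=f_Z\,\rho(Z).
\]
Inserting $u_{Z^{-1}i}u_{Z^{-1}i}^{-1}$ between $Z$ and $Z'$ gives $f_{ZZ'}(i)=f_Z(i)f_{Z'}(Z^{-1}i)$, which by \eqref{eq:mult} says that $\Psi:F\to G\wr S_n$ is a homomorphism. Let $x=\Psi(X)$, $y=\Psi(Y)$. For $Z\in\{X,Y,XY\}$ and a point $v$ in a $\rho(Z)$-cycle of length $\ell$, the label of $\Psi(Z)^\ell=\Psi(Z^\ell)$ at $v$ is $\psi(u_v^{-1}Z^\ell u_v)=1$, so $\Psi(Z)$ is flat by Lemma~\ref{lem:flat}. For $Z\in\Lambda$ the label of $\Psi(Z)$ at $1$ is $\psi(Z)$, which gives (f).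
\end{proof}

\section{The pair $x,y$ generates $D_n(G)$}\label{sec:gen}

\begin{proof}[Proof of Proposition~\ref{prop:orders}]
Take $x,y$ from Proposition~\ref{prop:labels} and let $\Gamma=\langle x,y\rangle$. By (a), (c), (e) and (F1), $x^p=y^q=1$, $\Gamma\le D_n(G)$, and $\Gamma$ maps onto $A_n$. It remains to show $D_n(G)\le\Gamma$. As $D_n(G)$ is normal in $G\wr S_n$, we may replace $x,y$ by their conjugates under any $h\in G^n$. This preserves (e) by (F2), and it preserves (f), since it conjugates by $h(1)$ the label at $1$ of an element over a permutation fixing $1$.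

In Proposition~\ref{prop:two} the inclusion $A_n\le\Gamma$ came at once. Here we know only that $\Gamma$ maps onto $A_n$, and the first two steps upgrade this to an inclusion.

\emph{Step 1: over every $3$-cycle there is a flat element of $\Gamma$.} Let $T$ be the union of the cycles of $\varphi$ of length $q-1$, so $|T|=c$. The element $\eta_1=(xy)^r$ is flat over $\alpha_1=\varphi^r$, and $\operatorname{supp}\alpha_1=T$ because $q-1\ge2$ and $\gcd(r,q-1)=1$. Fix $i\in T$. The complement of $T$ has $r\geq c-1$ points, and $c\le n-2$, so some $\lambda\in A_n$ fixes $i$ and maps $T\setminus\{i\}$ into the complement of $T$. Let $\eta_2$ be the conjugate of $\eta_1$ by an element of $\Gamma$ over $\lambda$. It is flat over $\alpha_2=\lambda\alpha_1\lambda^{-1}$, whose support $\lambda T$ meets $T$ in $\{i\}$. By Lemma~\ref{lem:glue}, $\eta_j=h\alpha_jh^{-1}$ for one $h$, so $[\eta_1,\eta_2]=h[\alpha_1,\alpha_2]h^{-1}$ is flat, and it lies over a $3$-cycle by Lemma~\ref{lem:perm}(i). Since $A_n$ is $3$-transitive, all $3$-cycles are conjugate in $A_n$; conjugate by elements of $\Gamma$ and use (F2).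

\emph{Step 2: after a conjugation, $A_n\le\Gamma$.} Recall that $n$ is odd. The $3$-cycles $\zeta_j=(2j{-}1\ \,2j\ \,2j{+}1)$, $1\le j\le(n-1)/2$, generate a transitive group, which is $A_n$ by Lemma~\ref{lem:perm}(ii), and $\operatorname{supp}\zeta_{j+1}$ meets the earlier supports only in $2j+1$. By Step 1 and Lemma~\ref{lem:glue} there is $h\in G^n$ with $h\zeta_jh^{-1}\in\Gamma$ for all $j$. Replacing $x,y$ by $h^{-1}xh,h^{-1}yh$, we have $A_n\le\Gamma$.

\emph{Step 3: a subgroup $H$ with $D_n(H)\le\Gamma$.} Let $\Delta=\Gamma\cap G^n$, a normal subgroup of $\Gamma$. If $f\alpha\in\Gamma$, then $\alpha\in A_n\le\Gamma$, so $f\in\Delta$. Hence the labels of elements of $\Gamma$ are the elements of $\Delta$, and (f) gives $\{w(1):w\in\Delta\}=G$. We do not know how the values of a given $w$ at different points are related, and the tools of Section~\ref{sec:wreath} reach only their quotients. Let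
\[
U=\{w(m)w(l)^{-1}:w\in\Delta,\ m\ne l\},\qquad H=\langle U\rangle .
\]
Given $w\in\Delta$ and $m\ne l$, choose a third point $i$ and let $\pi=(i\,l\,m)$. Then $w'=w(\pi w\pi^{-1})^{-1}\in\Delta$ has value $1$ outside $\{i,l,m\}$, and $w'(m)=w(m)w(\pi^{-1}m)^{-1}=w(m)w(l)^{-1}$. As $n\ge6$, Lemma~\ref{lem:isolate} applies to $w'$. So $d_{ab}(u)\in\Gamma$ for all $u\in U$ and $a\ne b$, and Lemma~\ref{lem:gen} gives $D_n(H)\le\Gamma$.

\emph{Step 4: $H=G$.} First, $H$ is normal. Given $g\in G$ and $u\in U$, choose $w\in\Delta$ with $w(1)=g$. Then $w\,d_{12}(u)\,w^{-1}\in\Delta$ has value $gug^{-1}$ at $1$ and value $1$ at $3$, so $gug^{-1}\in U$. Next, all values of a given $w\in\Delta$ lie in one coset of $H$. Define $\beta:\Gamma\to G/H$ by letting $\beta(w\alpha)$ be this coset. By \eqref{eq:mult}, $\beta$ is a homomorphism, it is onto since $\{w(1):w\in\Delta\}=G$, and it can be read off from the label at any point. We show that $\beta$ is trivial, using (F1). The flat element $x$ has label $1$ at a fixed point of $\sigma$, which exists by (a); so $\beta(x)=1$. The flat elements $(xy)^r$ and $(xy)^{q-1}$ lie over $\varphi^r$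 and $\varphi^{q-1}$, which fix the points of the long and of the short cycles of $\varphi$ respectively; so $\beta(xy)^r=\beta(xy)^{q-1}=1$. Since $\gcd(r,q-1)=1$, we get $\beta(xy)=1$, and then $\beta(y)=1$. Thus $G/H$ is trivial.

Steps 3 and 4 give $D_n(G)=D_n(H)\le\Gamma$. This proves Proposition~\ref{prop:orders}, and with it Theorem~\ref{thm:C}.
\end{proof}

\begin{thebibliography}{9}

\bibitem{AHH}
Uri Andrews, Matthew Harrison-Trainor, Meng-Che ``Turbo'' Ho, \emph{Two results on complexities of decision problems of groups}, arXiv:2403.02492 (2024).

\bibitem{Wielandt}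
Wielandt, \emph{Finite Permutation Groups}.

\end{thebibliography}
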